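\title{Grassmannians as multigraded linear series of Schur bundles}

\begin{abstract}
Let $\mathcal W$ be the tautological quotient bundle on the Grassmannian $\mathrm{Gr}(n,r)$ over an algebraically closed field of characteristic zero. A finite set $\Lambda$ of partitions containing $\emptyset$ defines a bundle $E_\Lambda=\bigoplus_{\lambda\in\Lambda}\mathbb S^\lambda\mathcal W$ and a universal morphism $f_\Lambda$ from $\mathrm{Gr}(n,r)$ to a moduli space of stable modules over $\operatorname{End}(E_\Lambda)$. We prove that $f_\Lambda$ is an isomorphism whenever $\mathcal W$ is one of the summands. In particular this holds for Kapranov's tilting bundle, for all $1\le r<n$, which proves a conjecture stated by Green. We also determine when $f_\Lambda$ is an isomorphism if $E_\Lambda$ has two summands, and for every $\Lambda$ if $r=1$.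
\end{abstract}

\section{Introduction}\label{sec:intro}

A globally generated line bundle $L$ on a projective variety $X$ defines a morphism from $X$ to its linear series, the projective space of one-dimensional quotients of $H^0(L)$: a point $x$ goes to the evaluation map $H^0(L)\to L_x$. The linear series is often much larger than $X$, as the Veronese and Pl\"ucker embeddings show. Now take several globally generated vector bundles $E_0=\mathcal O_X,E_1,\dots,E_m$ at once. A point $x$ gives quotients $H^0(E_i)\to (E_i)_x$, and these are compatible with every homomorphism $E_i\to E_j$. In other words, the fiber of $E=\bigoplus E_i$ at $x$ is a module over $A=\operatorname{End}(E)$, and it is a quotient of the module $\bigoplus_i H^0(E_i)$. The space of all quotient modules with the right dimensions is the multigraded linear series of $E$. Each homomorphism between summands imposes equations on it, so it may be much closer to $X$ than any single linear series. One asks when it equals $X$.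

We study this question for Grassmannians. Let $\Bbbk$ be an algebraically closed field of characteristic zero, let $1\le r<n$, and let $V=\Bbbk^n$. Let $\mathrm{Gr}(n,r)$ be the Grassmannian of $r$-dimensional quotients of $V$, with tautological quotient $V\otimes\mathcal O\to\mathcal W$ of rank $r$. A \emph{partition} is a sequence of integers $\lambda=(\lambda_1\ge\dots\ge\lambda_r\ge0)$; thus it has at most $r$ nonzero parts. We omit zeros, write $\emptyset$ for the zero partition and $(m^k)$ for the partition with $k$ parts equal to $m$, and put $|\lambda|=\sum_i\lambda_i$. Let $\mathbb S^\lambda\mathcal W$ be the vector bundle whose fiber is the irreducible $\mathrm{GL}(r)$-module of highest weight $\lambda$; for instance $\mathbb S^\emptyset\mathcal W=\mathcal O$ and $\mathbb S^{(1)}\mathcal W=\mathcal W$.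

For a finite set $\Lambda$ of partitions with $\emptyset\in\Lambda$ put
\[
E_\Lambda=\bigoplus_{\lambda\in\Lambda}\mathbb S^\lambda\mathcal W,\qquad A=\operatorname{End}(E_\Lambda),\qquad v_\lambda=\operatorname{rank}\mathbb S^\lambda\mathcal W,
\]
and let $\theta$ be the stability parameter chosen by Craw, Ito and Karmazyn,
\[
\theta_\emptyset=-\sum_{\lambda\ne\emptyset}v_\lambda,\qquad \theta_\lambda=1\quad(\lambda\ne\emptyset).
\]
The algebra $A$ is finite-dimensional, the dimension vector $\mathbf v=(v_\lambda)$ is indivisible because $v_\emptyset=1$, and $\theta$ is generic. King's construction therefore gives, as a GIT quotient, a fine moduli space $\mathcal M(E_\Lambda)$ of $\theta$-stable $A$-modules of dimension vector $\mathbf v$. This is the \emph{multigraded linear series} of $E_\Lambda$. The fibers of $E_\Lambda$ are $\theta$-stable, so $E_\Lambda$ defines a universal morphism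
\[
f_\Lambda\colon \mathrm{Gr}(n,r)\longrightarrow\mathcal M(E_\Lambda).
\]
Section~\ref{sec:moduli} recalls these notions and verifies the claims.

The case of main interest is $\Lambda=\mathrm{Young}(n-r,r)$, the set of partitions with $\lambda_1\le n-r$. By Kapranov, $E_\Lambda$ is then a tilting bundle: it has no higher self-extensions and generates the derived category, so that $A$ determines the derived category of $\mathrm{Gr}(n,r)$. By results of Craw, Ito and Karmazyn, $f_\Lambda$ is a closed immersion in this case. It is natural to guess that $A$, together with the ranks of the summands, determines the Grassmannian itself. This is the conjecture stated in \cite{Green}: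
\begin{quote}
\emph{For all $1\le r<n$ and $\Lambda=\mathrm{Young}(n-r,r)$, the morphism $f_\Lambda$ is an isomorphism.}
\end{quote}
Two things could go wrong: there could be stable modules that are not fibers of $E_\Lambda$, and $\mathcal M(E_\Lambda)$ could be nonreduced. Neither happens.

\begin{theorem}\label{thm:A}
For all $1\le r<n$ and $\Lambda=\mathrm{Young}(n-r,r)$, the morphism $f_\Lambda$ is an isomorphism.
\end{theorem}

Since $n-r\ge1$, the set $\mathrm{Young}(n-r,r)$ contains $\emptyset$ and $(1)$, so Theorem~\ref{thm:A} is a special case of the next statement. There is no tilting hypothesis in it, and no bound on $\lambda_1$.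

\begin{theorem}\label{thm:B}
The morphism $f_\Lambda$ is an isomorphism for every finite set $\Lambda$ of partitions that contains $\emptyset$ and $(1)$.
\end{theorem}

The other two results test the hypothesis $(1)\in\Lambda$. The first shows that it cannot simply be dropped, the second that it is not always necessary.

\begin{theorem}\label{thm:C}
Let $\Lambda=\{\emptyset,\lambda\}$ with $\lambda\ne\emptyset$. Then $f_\Lambda$ is an isomorphism if and only if $\lambda=(1)$, or $r=n-1$ and $\lambda=(1^{n-1})$.
\end{theorem}

For $r=1$ partitions are nonnegative integers.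

\begin{theorem}\label{thm:D}
Let $r=1$ and $\Lambda=\{0\}\sqcup D$, where $D$ is a finite set of positive integers. Then $f_\Lambda$ is an isomorphism if and only if $1\in D$ or $|D|\ge2$.
\end{theorem}

The proof of Theorem~\ref{thm:B} is short. A point of $\mathcal M(E_\Lambda)$ is a quotient of the $A$-module $\bigoplus_\lambda\mathbb S^\lambda V$. Its component at $(1)$ is an $r$-dimensional quotient $Q=V/K$, hence a point of the Grassmannian. The submodule generated by $K$ already contains the kernel of $\mathbb S^\lambda V\to\mathbb S^\lambda Q$ for every $\lambda$, and the dimension vector leaves no room for anything more. Section~\ref{sec:moduli} describes $\mathcal M(E_\Lambda)$ by its functor of points, Section~\ref{sec:examples} carries out the argument by hand in two small cases, and Sections~\ref{sec:B}, \ref{sec:C} and~\ref{sec:D} prove Theorems~\ref{thm:B}, \ref{thm:C} and~\ref{thm:D}.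

\section{The moduli space as a space of submodules}\label{sec:moduli}

All schemes are of finite type over $\Bbbk$. For a vector space $U$, let $\mathrm{Gr}(U,s)$ be the Grassmannian of $s$-dimensional quotients of $U$. Its $S$-points are the subsheaves $K\subset U\otimes\mathcal O_S$ with locally free quotient of rank $s$, and its dimension is $s(\dim U-s)$. Thus $\mathrm{Gr}(n,r)=\mathrm{Gr}(V,r)$, and we write $\mathbb P(U)=\mathrm{Gr}(U,1)$.

\subsection{Schur functors and their sections}

We need $\mathbb S^\lambda$ as a functor on locally free sheaves of any rank. Let $d=|\lambda|$. In characteristic zero a Young symmetrizer of shape $\lambda$ has a nonzero scalar multiple $c=c_\lambda\in\Bbbk[\mathfrak S_d]$ that is idempotent. For a locally free sheaf $X$ of finite rank on a scheme, $\mathfrak S_d$ permutes the factors of $X^{\otimes d}$, and we put $\mathbb S^\lambda X=c\,X^{\otimes d}$. Being the image of an idempotent, $\mathbb S^\lambda X$ is a direct summand of $X^{\otimes d}$; it is locally free, functorial in $X$, and compatible with pullback. Locally $X\cong\Bbbk^m\otimes\mathcal O$ and $\mathbb S^\lambda X\cong\mathbb S^\lambda(\Bbbk^m)\otimes\mathcal O$,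 so the rank of $\mathbb S^\lambda X$ depends only on $\lambda$ and the rank of $X$. For $m\ge r$ the space $\mathbb S^\lambda(\Bbbk^m)$ is the irreducible $\mathrm{GL}(m)$-module of highest weight $\lambda$ (extended by zeros). In particular $v_\lambda=\dim\mathbb S^\lambda(\Bbbk^r)$. There are natural isomorphisms $\mathbb S^{(d)}X\cong S^dX$ and $\mathbb S^{(1^d)}X\cong\wedge^dX$ with the symmetric and exterior powers, and $\mathbb S^{(m^r)}X\cong(\det X)^m$ if $X$ has rank $r$.

More generally, every dominant weight $\nu=(\nu_1\ge\dots\ge\nu_r)\in\mathbb Z^r$ of $\mathrm{GL}(r)$ defines a bundle $\mathbb S^\nu\mathcal W$, associated with the frame bundle of $\mathcal W$. The theorems of Borel--Weil and Bott give its sections: $H^0(\mathbb S^\nu\mathcal W)$ is the irreducible $\mathrm{GL}(V)$-module of highest weight $(\nu,0^{n-r})$ if this weight is dominant, that is, if $\nu_r\ge0$, and $H^0(\mathbb S^\nu\mathcal W)=0$ if $\nu_r<0$.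

\begin{lemma}\label{lem:sections}
For every partition $\lambda$ the map $\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$ induced by the tautological quotient is surjective, and it gives an isomorphism $\mathbb S^\lambda V\cong H^0(\mathbb S^\lambda\mathcal W)$.
\end{lemma}

\begin{proof}
The map is obtained by applying $c$ to the $\mathfrak S_d$-equivariant surjection $V^{\otimes d}\otimes\mathcal O\to\mathcal W^{\otimes d}$, so it is surjective. Since $\mathbb S^\lambda\mathcal W\ne0$, the induced map $\mathbb S^\lambda V\to H^0(\mathbb S^\lambda\mathcal W)$ is nonzero. It is $\mathrm{GL}(V)$-equivariant, and both sides are irreducible of the same highest weight. Schur's lemma applies.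
\end{proof}

\begin{lemma}\label{lem:homs}
Let $\lambda,\mu$ be partitions with $|\mu|\le|\lambda|$. Then $\operatorname{Hom}(\mathbb S^\lambda\mathcal W,\mathbb S^\mu\mathcal W)$ is $\Bbbk$ if $\mu=\lambda$ and zero otherwise.
\end{lemma}

\begin{proof}
The $\mathrm{GL}(r)$-module $\mathbb S^\lambda(\Bbbk^r)^*\otimes\mathbb S^\mu(\Bbbk^r)$ is a direct sum of irreducible modules, so $(\mathbb S^\lambda\mathcal W)^*\otimes\mathbb S^\mu\mathcal W$ is a direct sum of bundles $\mathbb S^\nu\mathcal W$. Comparing the action of scalars gives $\sum_i\nu_i=|\mu|-|\lambda|\le0$. Hence either $\nu_r<0$, and the summand has no sections, or $\nu=0$. By Schur's lemma the trivial summand $\nu=0$ occurs once if $\mu=\lambda$ and not at all otherwise.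
\end{proof}

\subsection{Modules and stability}

Fix $\Lambda\ni\emptyset$. Modules are left modules. Let $e_\lambda\in A$ be the projection onto $\mathbb S^\lambda\mathcal W$, write $e_0=e_\emptyset$, and put $M_\lambda=e_\lambda M$ and $M_0=e_0M$ for a module $M$. We call the elements of $\Lambda$ \emph{vertices}. The space $e_\mu Ae_\lambda=\operatorname{Hom}(\mathbb S^\lambda\mathcal W,\mathbb S^\mu\mathcal W)$ maps $M_\lambda$ to $M_\mu$. By Lemma~\ref{lem:homs} the sum of the $e_\mu Ae_\lambda$ with $\mu\ne\lambda$ is a nilpotent ideal with quotient $\prod_\Lambda\Bbbk$. So the simple modules are one-dimensional and indexed by $\Lambda$, and the dimension vector of $M$ is $(\dim M_\lambda)_{\lambda}$. By Lemma~\ref{lem:sections},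
\[
Ae_0=\bigoplus_{\lambda\in\Lambda}H^0(\mathbb S^\lambda\mathcal W)=\bigoplus_{\lambda\in\Lambda}\mathbb S^\lambda V .
\]

Put $\theta(M)=\sum_\lambda\theta_\lambda\dim M_\lambda$; this vanishes if $M$ has dimension vector $\mathbf v$. In King's convention a module $M$ with $\theta(M)=0$ is \emph{$\theta$-stable} if $\theta(M')>0$ for every submodule $0\ne M'\subsetneq M$, and \emph{$\theta$-semistable} if $\theta(M')\ge0$ for all such $M'$. The parameter is \emph{generic} if the two notions agree in dimension vector $\mathbf v$.

\begin{lemma}\label{lem:stable}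
The parameter $\theta$ is generic, and a module $M$ of dimension vector $\mathbf v$ is $\theta$-stable if and only if it is generated by the line $M_0$.
\end{lemma}

\begin{proof}
Let $0\ne M'\subsetneq M$ be a submodule. Since $\dim M_0=1$, there are two cases. If $M'_0=0$, then $\theta(M')=\sum_{\lambda\ne\emptyset}\dim M'_\lambda>0$. If $M'_0=M_0$, then $\theta(M')=-\sum_{\lambda\ne\emptyset}(v_\lambda-\dim M'_\lambda)<0$. So $\theta(M')$ is never zero, and $M$ is stable exactly when no proper submodule contains $M_0$.
\end{proof}

\subsection{The functor of points}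

A \emph{family} over a scheme $S$ is a locally free sheaf $M$ with a homomorphism of $\Bbbk$-algebras $A\to\operatorname{End}(M)$ such that $M_\lambda=e_\lambda M$ has rank $v_\lambda$ and the fibers of $M$ at closed points are $\theta$-stable. Two families are \emph{equivalent} if $M'\cong M\otimes L$, compatibly with $A$, for a line bundle $L$ on $S$. That $\mathcal M(E_\Lambda)$ is a fine moduli space means that pulling back a universal family identifies $\operatorname{Hom}(S,\mathcal M(E_\Lambda))$ with the set of equivalence classes of families over $S$.

Equivalence classes are awkward to compare. Since a stable module is a quotient of $Ae_0$, we replace it by its kernel, which is a rigid object. Let $\mathcal N_\Lambda(S)$ be the set of $A$-stable subsheaves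
\[
N=\bigoplus_{\lambda\in\Lambda}N_\lambda\subset Ae_0\otimes\mathcal O_S=\bigoplus_{\lambda\in\Lambda}\mathbb S^\lambda V\otimes\mathcal O_S
\]
such that $(\mathbb S^\lambda V\otimes\mathcal O_S)/N_\lambda$ is locally free of rank $v_\lambda$ for all $\lambda$. The component at $\emptyset$ is a subsheaf of $\mathcal O_S$ with quotient locally free of rank one, so $N_\emptyset=0$.

\begin{proposition}\label{prop:functor}
The map $N\mapsto(Ae_0\otimes\mathcal O_S)/N$ induces a bijection $\mathcal N_\Lambda(S)\cong\operatorname{Hom}(S,\mathcal M(E_\Lambda))$, functorial in $S$.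
\end{proposition}

\begin{proof}
Let $N\in\mathcal N_\Lambda(S)$ and $M=(Ae_0\otimes\mathcal O_S)/N$. The fibers of $M$ are quotients of $Ae_0$, hence are generated by their components at $\emptyset$, and they are stable by Lemma~\ref{lem:stable}. So $M$ is a family, with $M_0=\mathcal O_S$.

Conversely, let $M$ be a family. Replacing $M$ by $M\otimes M_0^{-1}$, we may choose a generator $1$ of $M_0\cong\mathcal O_S$. It defines an $A$-linear map
\[
\pi\colon Ae_0\otimes\mathcal O_S\to M,\qquad a\otimes s\mapsto s\,(a\cdot1).
\]
By Lemma~\ref{lem:stable}, $\pi$ is surjective on the fibers at closed points. Its cokernel is coherent, so it vanishes by Nakayama's lemma. Hence $N=\ker\pi$ lies in $\mathcal N_\Lambda(S)$ and $M\cong(Ae_0\otimes\mathcal O_S)/N$. Another choice of generator multiplies $\pi$ by a unit and leaves $N$ unchanged. If $M$ and $M'$ are equivalent families with $M_0\cong M'_0\cong\mathcal O_S$, then the twisting line bundle is trivial, and an isomorphism $M\cong M'$ carries a generator of $M_0$ to a generator of $M'_0$; so $M$ and $M'$ have the same kernel $N$. The two constructions are inverse to each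 other. Both commute with pullback, because the quotients are locally free.
\end{proof}

\begin{remark}\label{rem:closed}
The proposition says that $\mathcal M(E_\Lambda)$ is the closed subscheme of $\prod_{\lambda\ne\emptyset}\mathrm{Gr}(\mathbb S^\lambda V,v_\lambda)$ defined by the conditions $aN_\lambda\subset N_\mu$ for $a\in e_\mu Ae_\lambda$. Each condition is the vanishing of a map of vector bundles $N_\lambda\to(\mathbb S^\mu V\otimes\mathcal O)/N_\mu$. This is the picture drawn in the introduction.
\end{remark}

The algebra $A$ acts on $E_\Lambda$. For this action the map $\pi$ sends $a\in e_\lambda Ae_0=H^0(\mathbb S^\lambda\mathcal W)$ to the section $a$ itself, so $\pi$ is the sum of the surjections $\mathbb S^\lambda V\otimes\mathcal O\to\mathbb S^\lambda\mathcal W$ of Lemma~\ref{lem:sections}. Hence the fibers of $E_\Lambda$ are generated at $\emptyset$, the bundle $E_\Lambda$ is a family over $\mathrm{Gr}(n,r)$, and $f_\Lambda$ is by definition the corresponding morphism. We now describe $f_\Lambda$ on $S$-points. For $K\subset V\otimes\mathcal O_S$ with locally free quotient $Q$ of rank $r$, put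
\[
N(K)_\lambda=\ker\bigl(\mathbb S^\lambda V\otimes\mathcal O_S\to\mathbb S^\lambda Q\bigr),\qquad N(K)=\bigoplus_{\lambda\in\Lambda}N(K)_\lambda .
\]

\begin{proposition}\label{prop:criterion}
On $S$-points, $f_\Lambda$ sends $K$ to $N(K)$. Consequently $f_\Lambda$ is an isomorphism if and only if for every scheme $S$ and every $N\in\mathcal N_\Lambda(S)$ there is a unique $K\subset V\otimes\mathcal O_S$, with locally free quotient of rank $r$, such that $N=N(K)$.
\end{proposition}

\begin{proof}
Let $\varphi\colon S\to\mathrm{Gr}(n,r)$ correspond to $K$, so that $V\otimes\mathcal O_S\to Q$ is the pullback of the tautological quotient. Then $f_\Lambda\circ\varphi$ corresponds to the family $\varphi^*E_\Lambda$. Since Schur functors commute with pullback, its map $\pi$ is the sum of the maps $\mathbb S^\lambda V\otimes\mathcal O_S\to\mathbb S^\lambda Q$, with kernel $N(K)$. The stated condition says that $f_\Lambda$ is bijective on $S$-points for all $S$, and by Yoneda's lemma this is equivalent to being an isomorphism.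
\end{proof}

Nonreduced test schemes are needed here. A closed immersion from a variety that is bijective on $\Bbbk$-points identifies the variety only with the reduced subscheme of the target.

\section{Two examples}\label{sec:examples}

If $\Lambda=\{\emptyset,(1)\}$, then $\mathcal M(E_\Lambda)=\mathrm{Gr}(V,r)$ by Remark~\ref{rem:closed} and Lemma~\ref{lem:homs}, and $f_\Lambda$ is the identity. This covers Kapranov's bundle $\mathcal O\oplus\mathcal O(1)$ on $\mathbb P^1$. The question is whether further summands enlarge the moduli space. Let $e_1,\dots,e_n$ be the standard basis of $V$ (in this section only).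

\begin{example}\label{ex:P2}
Let $n=3$, $r=1$, so that Kapranov's bundle is $\mathcal O\oplus\mathcal O(1)\oplus\mathcal O(2)$ on $\mathbb P(V)=\mathbb P^2$. Then $\mathcal M(E_\Lambda)\subset\mathbb P(V)\times\mathbb P(S^2V)$. Locally on $S$, an $S$-point of the product is a pair of surjective functionals $\ell$ on $V\otimes\mathcal O_S$ and $q$ on $S^2V\otimes\mathcal O_S$, each up to a unit, with coordinates $\ell_i=\ell(e_i)$ and $q_{ij}=q(e_ie_j)=q_{ji}$. The only condition comes from $\operatorname{Hom}(\mathcal O(1),\mathcal O(2))=V$, which acts by multiplication: $q$ must vanish on $V\cdot\ker\ell$. On the chart $\ell_1=1$ the kernel of $\ell$ is generated by the elements $e_j-\ell_je_1$, so the equations are $q_{ij}=\ell_jq_{i1}$. Using them twice,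
\[
q_{ij}=\ell_j\,q_{1i}=\ell_i\ell_j\,q_{11}.
\]
Since $q$ is surjective, $q_{11}$ is a unit, and we may take $q_{11}=1$. Thus $q$ is determined by $\ell$, over any base ring. Conversely, $q_{ij}=\ell_i\ell_j$ solves the equations, so the chart is the affine plane with coordinates $\ell_2,\ell_3$. The functional $q=\ell^2$ is the quotient $S^2V\to S^2Q$.
\end{example}

\begin{example}\label{ex:Gr42}
Let $n=4$, $r=2$. The partitions are $\emptyset,(1),(2),(1,1),(2,1),(2,2)$. Let $N$ be a $\Bbbk$-point, and choose the basis so that $K=N_{(1)}$ is spanned by $e_3,e_4$. A vector $x\in V$ gives a section $\bar x$ of $\mathcal W$ and maps $w\mapsto\bar x\,w$ and $w\mapsto\bar x\wedge w$ from $\mathcal W$ to $S^2\mathcal W$ and $\wedge^2\mathcal W$. Hence $N_{(2)}\supseteq V\cdot K$ and $N_{(1,1)}\supseteq V\wedge K$. The space $V\cdot K$ is spanned by all monomials $e_ie_j$ except $e_1^2,e_1e_2,e_2^2$; it has codimension $3=v_{(2)}$ in $S^2V$. The space $V\wedge K$ is spanned by all $e_i\wedge e_j$ except $e_1\wedge e_2$; it has codimension $1=v_{(1,1)}$ in $\wedge^2V$. So both inclusions are equalities.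
\end{example}

At the vertices $(2,1)$ and $(2,2)$ there is no monomial basis to inspect. Two facts replace it: a description of the kernel of $\mathbb S^\lambda V\to\mathbb S^\lambda Q$ by generators, and a supply of maps $\mathcal W\to\mathbb S^\lambda\mathcal W$ that produce these generators from $K$.

\section{Reconstruction from the vertex $(1)$}\label{sec:B}

The kernel of $X^{\otimes d}\to Q^{\otimes d}$ is spanned by tensors with one factor in the kernel of $X\to Q$. The idempotent $c$ transfers this description to Schur functors.

\begin{lemma}\label{lem:kernel}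
Let $0\to K\to X\to Q\to0$ be an exact sequence on a scheme, with $X$ and $Q$ locally free of finite rank, and let $d=|\lambda|\ge1$. Then $\mathbb S^\lambda X\to\mathbb S^\lambda Q$ is surjective with kernel $c(T)$, where
\[
T=\sum_{j=1}^dX^{\otimes(j-1)}\otimes K\otimes X^{\otimes(d-j)}\subset X^{\otimes d}.
\]
\end{lemma}

\begin{proof}
Locally the sequence splits, $X\cong K\oplus Q$. Then $X^{\otimes d}$ is the direct sum of the $2^d$ tensor products of copies of $K$ and $Q$, and $T$ is the sum of those with at least one factor $K$. So $T$ is the kernel of the surjection $p\colon X^{\otimes d}\to Q^{\otimes d}$. As $p$ is $\mathfrak S_d$-equivariant, it maps $cX^{\otimes d}$ onto $cQ^{\otimes d}$, and $p(c(T))=c(p(T))=0$. Conversely, if $y\in cX^{\otimes d}$ and $p(y)=0$, then $y\in T$, and $y=cy\in c(T)$ because $c^2=c$.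
\end{proof}

\begin{remark}
The step $y=cy$ uses characteristic zero. In characteristic two, let $X$ have basis $k,q$, let $K$ be spanned by $k$, and consider symmetric tensors in $X\otimes X$. The tensor $k\otimes k$ maps to zero in $Q\otimes Q$, but symmetrizing the elements $k\otimes k$, $k\otimes q$, $q\otimes k$ of $T$ yields only multiples of $k\otimes q+q\otimes k$.
\end{remark}

The generators of $c(T)$ have the form $c(x_1\otimes\dots\otimes k\otimes\dots\otimes x_d)$. With the $x_i$ fixed this is a linear function of $k$, and the next lemma realizes it by an element of $A$. This is where global generation of $\mathcal W$ and the presence of the vertex $(1)$ enter.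

\begin{lemma}\label{lem:arrows}
Let $(1),\lambda\in\Lambda$ and $d=|\lambda|\ge1$. For $1\le j\le d$ and vectors $x_i\in V$ $(i\ne j)$ there is an element $a\in e_\lambda Ae_{(1)}$ that acts from $V=e_{(1)}Ae_0$ to $\mathbb S^\lambda V=e_\lambda Ae_0$ by
\[
v\longmapsto c(x_1\otimes\dots\otimes x_{j-1}\otimes v\otimes x_{j+1}\otimes\dots\otimes x_d).
\]
\end{lemma}

\begin{proof}
Let $\bar x\in H^0(\mathcal W)$ denote the section given by $x\in V$. Define $a\colon\mathcal W\to\mathbb S^\lambda\mathcal W$ by $a(w)=c(\bar x_1\otimes\dots\otimes w\otimes\dots\otimes\bar x_d)$, with $w$ in position $j$. The product of $a$ with $v\in e_{(1)}Ae_0$ is the composite of $\bar v\colon\mathcal O\to\mathcal W$ with $a$, that is, the section $c(\bar x_1\otimes\dots\otimes\bar v\otimes\dots\otimes\bar x_d)$. Under the isomorphism of Lemma~\ref{lem:sections} this section corresponds to the stated element of $\mathbb S^\lambda V$.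
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:B} and~\ref{thm:A}]
Let $\emptyset,(1)\in\Lambda$ and $N\in\mathcal N_\Lambda(S)$. We verify the criterion of Proposition~\ref{prop:criterion}. Uniqueness holds because $N(K)_{(1)}=K$: the only candidate is $K=N_{(1)}$. Its quotient $Q=(V\otimes\mathcal O_S)/K$ is locally free of rank $v_{(1)}=r$. It remains to show that $N_\lambda=N(K)_\lambda$ for all $\lambda\in\Lambda$. For $\lambda=\emptyset$ both sides are zero.

Let $d=|\lambda|\ge1$. The elements $a$ of Lemma~\ref{lem:arrows} act $\mathcal O_S$-linearly on $Ae_0\otimes\mathcal O_S$ and map $N_{(1)}$ into $N_\lambda$. So $N_\lambda$ contains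
\[
c(x_1\otimes\dots\otimes k\otimes\dots\otimes x_d)
\]
for all $x_i\in V$ and all local sections $k$ of $K$, in any position. Take $X=V\otimes\mathcal O_S$ in Lemma~\ref{lem:kernel}. Since $V$ generates $X$, the tensors $x_1\otimes\dots\otimes k\otimes\dots\otimes x_d$ generate $T$ over $\mathcal O_S$, and the displayed sections generate $c(T)=N(K)_\lambda$. Therefore $N(K)_\lambda\subseteq N_\lambda$, and we obtain a surjection
\[
\mathbb S^\lambda Q=(\mathbb S^\lambda V\otimes\mathcal O_S)/N(K)_\lambda\longrightarrow(\mathbb S^\lambda V\otimes\mathcal O_S)/N_\lambda .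
\]
Now the dimension vector enters: both sides are locally free of rank $v_\lambda=\dim\mathbb S^\lambda(\Bbbk^r)$. Locally the map is a square matrix that is surjective, hence invertible, at every closed point; its determinant is a unit, and the map is an isomorphism. Thus $N_\lambda=N(K)_\lambda$. This proves Theorem~\ref{thm:B}, and Theorem~\ref{thm:A} is the case $\Lambda=\mathrm{Young}(n-r,r)$.
\end{proof}

The inverse of $f_\Lambda$ is the projection $N\mapsto N_{(1)}$ onto the factor $\mathrm{Gr}(V,r)$ in Remark~\ref{rem:closed}. The proof used only the conditions $aN_{(1)}\subset N_\lambda$; those between other vertices follow from them. It used neither the tilting property nor the fact that $f_\Lambda$ is a closed immersion.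

\section{Two summands}\label{sec:C}

Let $\Lambda=\{\emptyset,\lambda\}$ with $\lambda\ne\emptyset$, and put
\[
s=\dim\mathbb S^\lambda(\Bbbk^r),\qquad t=\dim\mathbb S^\lambda(\Bbbk^n).
\]
By Lemma~\ref{lem:homs}, $e_\lambda Ae_\lambda=\Bbbk$ and $e_0Ae_\lambda=0$. Since $N_\emptyset=0$, stability under $A$ is no condition on $N_\lambda$. Hence $\mathcal M(E_\Lambda)=\mathrm{Gr}(\mathbb S^\lambda V,s)$, of dimension $s(t-s)$, and $f_\Lambda$ sends $Q$ to $\mathbb S^\lambda Q$. An isomorphism requires $s(t-s)=r(n-r)$, so we bound the two factors from below.

Recall that $\dim\mathbb S^\mu(\Bbbk^m)$ is the number of semistandard tableaux of shape $\mu$ with entries in $\{1,\dots,m\}$: fillings of the Young diagram that increase weakly along rows and strictly down columns. A \emph{corner} of $\lambda$ is a box $\square$ with no box to its right and none below it; removing it leaves the diagram of a partition $\lambda-\square$.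

\begin{lemma}\label{lem:bounds}
\begin{enumerate}
\item[(a)] Let $\mu$ be a partition. If $\mu=(m^r)$ for some $m\ge0$, then $\dim\mathbb S^\mu(\Bbbk^r)=1$. Otherwise $r\ge2$ and $\dim\mathbb S^\mu(\Bbbk^r)\ge r$.
\item[(b)] We have $t-s\ge(n-r)\,\kappa$, where $\kappa=\sum_\square\dim\mathbb S^{\lambda-\square}(\Bbbk^r)$ and the sum runs over the corners of $\lambda$. Every term of the sum is at least $1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In the first case $\mathbb S^\mu(\Bbbk^r)$ is the $m$-th power of the determinant. Otherwise $\mu\in\mathbb Z^r$ is not constant, so $r\ge2$, and the value $\mu_1$ occurs $a$ times with $1\le a\le r-1$. Every permutation of $\mu$ is a weight of $\mathbb S^\mu(\Bbbk^r)$, and there are at least $\binom ra\ge r$ distinct permutations, one for each choice of the positions of $\mu_1$.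

(b) The number $t-s$ counts semistandard tableaux of shape $\lambda$ with entries in $\{1,\dots,n\}$ and some entry larger than $r$. Count those in which exactly one box has an entry $j>r$. A box to its right or below it would have an entry at least $j$, so the box is a corner $\square$, and the rest is a semistandard tableau of shape $\lambda-\square$ with entries at most $r$. Conversely, any $j\in\{r+1,\dots,n\}$, any corner and any such tableau give a semistandard tableau of shape $\lambda$. The count is $(n-r)\kappa$. The last claim follows from (a).
\end{proof}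

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $\lambda=(1)$, then $f_\Lambda$ is an isomorphism by Theorem~\ref{thm:B}. Let $r=n-1$ and $\lambda=(1^{n-1})$. Sending a quotient to its kernel identifies $\mathrm{Gr}(n,n-1)$ with the space $\mathbb P^{n-1}$ of lines in $V$. The kernel of the tautological quotient is $\mathcal O(-1)$, so $\det\mathcal W\cong\mathcal O(1)$. The morphism $f_\Lambda\colon\mathbb P^{n-1}\to\mathbb P(\wedge^{n-1}V)$ is given by the complete linear system of $\mathcal O(1)$, so it is an isomorphism.

Conversely, assume that $f_\Lambda$ is an isomorphism, so that $s(t-s)=r(n-r)$.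

\emph{Case $s\ge2$.} By Lemma~\ref{lem:bounds}, $r\ge2$, $s\ge r$ and
\[
r(n-r)=s(t-s)\ge r(n-r)\,\kappa ,
\]
so $\kappa=1$. Hence $\lambda$ has a single corner $\square$, and $\dim\mathbb S^{\lambda-\square}(\Bbbk^r)=1$, which gives $\lambda-\square=(m^r)$ for some $m\ge0$. Suppose $m\ge1$. As $\lambda$ has at most $r$ rows, the box $\square$ lies in the first row, and $\lambda=(m+1,m^{r-1})$. Since $r\ge2$, this diagram has two corners, at the ends of the first and the last row, a contradiction. So $m=0$ and $\lambda=(1)$.

\emph{Case $s=1$.} Now $\lambda=(m^r)$ with $m\ge1$, the bound $s\ge r$ is not available, and we first determine $m$ by another invariant. The target is $\mathbb P(\mathbb S^\lambda V)=\mathbb P^{t-1}$, and $f_\Lambda^*\mathcal O(1)=(\det\mathcal W)^m$. The Picard group of $\mathrm{Gr}(n,r)$ is infinite cyclic, generated by $\det\mathcal W$, and $\mathcal O(1)$ generates the Picard group of $\mathbb P^{t-1}$. An isomorphism takes generators to generators, so $m=1$, $\lambda=(1^r)$ and $t=\binom nr$. Vandermonde's identity $\binom nr=\sum_{i\ge0}\binom r{i}\binom{n-r}i$ turns the equality of dimensions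 into
\[
r(n-r)=\binom nr-1=r(n-r)+\sum_{i\ge2}\binom ri\binom{n-r}i .
\]
The term with $i=2$ must vanish, so $r=1$ or $n-r=1$. Thus $\lambda=(1)$, or $r=n-1$ and $\lambda=(1^{n-1})$.
\end{proof}

\section{Projective space}\label{sec:D}

Let $r=1$, so $n\ge2$, $\mathrm{Gr}(n,1)=\mathbb P(V)$, $\mathcal W=\mathcal O(1)$ and $\mathbb S^{(d)}\mathcal W=\mathcal O(d)$. We identify $H^0(\mathcal O(d))$ with $S^dV$ by $v_1\cdots v_d\mapsto\bar v_1\cdots\bar v_d$. For vertices $d,e\in\Lambda$ the maps from $d$ to $e$ form the space $\operatorname{Hom}(\mathcal O(d),\mathcal O(e))=S^{e-d}V$, which is zero for $e<d$, and they act on $Ae_0=\bigoplus_{d\in\Lambda}S^dV$ by multiplication. All $v_d$ equal $1$, and $N(K)_d$ is the kernel of $S^dV\otimes\mathcal O_S\to S^dQ$. If $K=\ker\ell$ for a surjection $\ell\colon V\otimes\mathcal O_S\to\mathcal O_S$, this map is the functional $v_1\cdots v_d\mapsto\prod_i\ell(v_i)$.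

If $1\notin D$, no component of $N$ is a subsheaf of $V\otimes\mathcal O_S$, and $\ell$ must be extracted from the equations.

\begin{example}\label{ex:hankel}
Let $n=2$, let $x,y$ be a basis of $V$, and let $D=\{2,4\}$. A point is a pair of functionals $f$ on $S^2V$ and $g$ on $S^4V$. Each $m\in S^2V$ maps $\ker f$ to $\ker g$, so $g(mm')=\gamma(m)f(m')$ for a functional $\gamma$ on $S^2V$. Put $g_i=g(x^{4-i}y^i)$, $f_i=f(x^{2-i}y^i)$, $\gamma_i=\gamma(x^{2-i}y^i)$. Then $g_{i+j}=\gamma_if_j$ for $0\le i,j\le2$: the Hankel matrix
\[
\begin{pmatrix}g_0&g_1&g_2\\ g_1&g_2&g_3\\ g_2&g_3&g_4\end{pmatrix}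
\]
is a column times a row. Where $g_0$ is a unit, normalize $g_0=f_0=1$. Then $\gamma_0=1$, $\gamma_i=g_i$, $f_j=g_j$, and $g_{i+j}=g_ig_j$. Hence $g_2=g_1^2$, $g_3=g_1g_2=g_1^3$, $g_4=g_2^2=g_1^4$. So $g$ and $f$ are the powers of the functional $\ell$ with $\ell(x)=1$, $\ell(y)=g_1$.
\end{example}

The general case follows the same pattern, with an induction on the number of factors different from $x$. Let $N\in\mathcal N_\Lambda(S)$, and let $q_d\colon S^dV\otimes\mathcal O_S\to M_d$ be the quotient by $N_d$.

\begin{lemma}\label{lem:pair}
Let $d<e$ be elements of $D$. Every point of $S$ has an open neighborhood $U$ with a surjection $\ell\colon V\otimes\mathcal O_U\to\mathcal O_U$ such that $N_d=N(\ker\ell)_d$ and $N_e=N(\ker\ell)_e$ on $U$.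
\end{lemma}

\begin{proof}
Let $p\in S$. Trivialize $M_d$ and $M_e$ on an affine neighborhood $U=\operatorname{Spec}R$ of $p$, so that $q_d$ and $q_e$ are given by $\Bbbk$-linear maps $f\colon S^dV\to R$ and $g\colon S^eV\to R$. Multiplication by $m\in S^{e-d}V$ sends $N_d$ into $N_e$, so it induces a map $M_d\to M_e$, which is multiplication by an element $\gamma(m)\in R$. Thus
\[
g(mm')=\gamma(m)f(m')\qquad(m\in S^{e-d}V,\ m'\in S^dV).
\]
Since $q_e$ is surjective, $g$ is nonzero at $p$. In characteristic zero the powers $x^e$ with $x\in V$ span $S^eV$, so $g(x^e)$ is nonzero at $p$ for some $x$; shrink $U$ to make it a unit. As $g(x^e)=\gamma(x^{e-d})f(x^d)$, both factors are units. Rescale the trivializations so that $g(x^e)=f(x^d)=1$. Then $\gamma(x^{e-d})=1$. Setting $m=x^{e-d}$ gives $f(m')=g(x^{e-d}m')$, and setting $m'=x^d$ gives $\gamma(m)=g(mx^d)$. Everything is now expressed through $g$: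
\begin{equation}\label{eq:mult}
g(mm')=g(mx^d)\,g(x^{e-d}m').
\end{equation}

Put $\ell(v)=g(x^{e-1}v)$ for $v\in V$. Then $\ell(x)=1$, so $\ell$ is surjective. We claim that
\begin{equation}\label{eq:power}
g(x^{e-k}v_1\cdots v_k)=\ell(v_1)\cdots\ell(v_k)\qquad(0\le k\le e,\ v_i\in V).
\end{equation}
For $k=0$ this is the normalization, and for $k=1$ the definition of $\ell$. Let $2\le k\le e$. Both $e-d$ and $d$ are positive and their sum is $e$, so $k=a+b$ with $1\le a\le e-d$ and $1\le b\le d$. Apply \eqref{eq:mult} to $m=x^{e-d-a}v_1\cdots v_a$ and $m'=x^{d-b}v_{a+1}\cdots v_k$: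
\[
g(x^{e-k}v_1\cdots v_k)=g(x^{e-a}v_1\cdots v_a)\;g(x^{e-b}v_{a+1}\cdots v_k).
\]
Since $a,b<k$, induction gives \eqref{eq:power}. The case $k=e$ gives $g(v_1\cdots v_e)=\prod_i\ell(v_i)$, and the case $k=d$ gives $f(v_1\cdots v_d)=g(x^{e-d}v_1\cdots v_d)=\prod_i\ell(v_i)$. Products of vectors span the symmetric powers, so $q_d$ and $q_e$ are the functionals with kernels $N(\ker\ell)_d$ and $N(\ker\ell)_e$.
\end{proof}

The induction needs $d\ge1$ as well as $e-d\ge1$; this is why the pair $(0,e)$, available for every $D\neq\emptyset$, gives nothing. The functional $\ell$ depends on the pair and on local choices. To remove this dependence we recover its kernel from a single $N_d$. For $d\in D$ let $K_d\subset V\otimes\mathcal O_S$ be the subsheaf of local sections $v$ with $v\cdot S^{d-1}V\subset N_d$.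

\begin{lemma}\label{lem:recover}
Let $d\in D$, let $U\subset S$ be open, and let $K\subset V\otimes\mathcal O_U$ have a line bundle as quotient. If $N_d=N(K)_d$ on $U$, then $K=K_d|_U$.
\end{lemma}

\begin{proof}
The statement is local, so let $K=\ker\ell$ with $\ell$ a surjective functional, and shrink $U$ so that $\ell(x)$ is a unit for some $x\in V$. A section $v$ lies in $K_d$ if and only if $\ell(v)\ell(x_2)\cdots\ell(x_d)=0$ for all $x_2,\dots,x_d\in V$. This holds if $\ell(v)=0$. Conversely, the choice $x_2=\dots=x_d=x$ gives $\ell(v)\ell(x)^{d-1}=0$, hence $\ell(v)=0$.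
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Suppose first that $1\notin D$ and $|D|\le1$. If $D=\emptyset$, then $\mathcal M(E_\Lambda)$ is a point, while $\dim\mathbb P(V)=n-1\ge1$. If $D=\{d\}$ with $d\ge2$, apply Theorem~\ref{thm:C}: for $r=1$ its second alternative reads $n=2$ and $\lambda=(1)$, so both alternatives require $d=1$. In either case $f_\Lambda$ is not an isomorphism.

If $1\in D$, Theorem~\ref{thm:B} applies. Let $|D|\ge2$ and $N\in\mathcal N_\Lambda(S)$; we verify the criterion of Proposition~\ref{prop:criterion}. If $N=N(K)$, then $K=K_d$ for any $d\in D$ by Lemma~\ref{lem:recover}, which gives uniqueness. For existence, take $d<e$ in $D$. Near each point, Lemma~\ref{lem:pair} provides $\ell$, and Lemma~\ref{lem:recover} shows that $K_d=\ker\ell=K_e$ there. So the subsheaves $K_d$ $(d\in D)$, which are defined on all of $S$, coincide; call the common subsheaf $K$. It is locally the kernel of a surjective functional, so its quotient is a line bundle. As $|D|\ge2$, every $d\in D$ belongs to a pair, and Lemma~\ref{lem:pair} gives $N_d=N(K)_d$ locally, hence on $S$. Finally $N_0=0=N(K)_0$. Thus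 $N=N(K)$, and $f_\Lambda$ is an isomorphism.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Green}
James Green, \emph{Reconstructing the Grassmannian of lines from Kapranov's tilting bundle}, arXiv:1911.12671 (2019).

\end{thebibliography}
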